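# Completely multiplicative functions on shifted squares of Gaussian integers: the exponent 1 is the threshold

## Squares far from the origin, and a guess that survives easy tests

Let $\mathbb G=\mathbb Z[i]$ and $\mathbb G^*=\mathbb G\setminus\{0\}$. A function $f:\mathbb G^*\to\mathbb R$ is completely multiplicative if $f(mn)=f(m)f(n)$ for all $m,n\in\mathbb G^*$. For a finite nonempty $\Phi\subset\mathbb G^*$ we write $\mathbb E_{n\in\Phi}f(n)=\frac1{|\Phi|}\sum_{n\in\Phi}f(n)$. The following question is posed in Sebastián Donoso, Anh N. Le, Joel Moreira, Wenbo Sun, "Averages of completely multiplicative functions over the Gaussian integers -- a dynamical approach", arXiv:2309.07249 (2023).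

Is there $\epsilon>0$ such that, with
$$\Phi_N=N^{1+\epsilon}+\{n\in\mathbb G:|\Re n|,|\Im n|<N\},$$
the averages $\mathbb E_{n\in\Phi_N}f(n)$ converge as $N\to\infty$ for every bounded completely multiplicative $f:\mathbb G^*\to\mathbb R$? Here $N^{1+\epsilon}$ stands for its integer part, and $\Phi_N\subset\mathbb G^*$ for large $N$.

So we look at a square of side about $2N$ whose center is somewhat farther away than its side is long. The natural guess is yes, at least for small $\epsilon$. Indeed, a completely multiplicative function only sees divisibility, and for a fixed $d\in\mathbb G^*$ the proportion of multiples of $d$ in a large square tends to $1/|d|^2$ wherever the square is. Let us test the guess.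

Take first $f(i)=1$, $f(1+i)=-1$, and $f(p)=1$ for all other Gaussian primes. Let $\nu(n)$ be the exponent of $1+i$ in $n$, so that $f(n)=(-1)^{\nu(n)}$. In any sequence of squares with side tending to infinity, the proportion of $n$ with $(1+i)^j\mid n$ tends to $2^{-j}$ for each fixed $j$. So the proportion with $\nu(n)=j$ tends to $2^{-j-1}$, and the proportion with $\nu(n)\ge J$ tends to $2^{-J}$, which is small for large $J$. The averages therefore converge to $\sum_{j\ge0}(-1)^j2^{-j-1}=\frac13$, for every choice of shifts.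

Take next a function with $f(i)=-1$. Modulo $(1+i)^3$, an ideal of norm $8$, there are $4$ invertible classes, and they are represented by $1,i,-1,-i$. So every odd Gaussian prime (one not divisible by $1+i$) has exactly one associate that is $\equiv1$ modulo $(1+i)^3$. Let $f$ be $1$ on these associates and on $1+i$, and let $f(i)=-1$. If $n=(1+i)^jm$ with $m$ odd, then $f(n)=1$ when $m\equiv\pm1$ and $f(n)=-1$ when $m\equiv\pm i$ modulo $(1+i)^3$. For each fixed $j$, the odd $m=n/(1+i)^j$ fill a (rotated) square, and so are equidistributed among the four classes in the limit. As before, $\nu(n)\ge J$ has limiting proportion $2^{-J}$. The averages converge to $0$, again for every choice of shifts.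

Both tests support the guess. Nevertheless it is wrong for every $\epsilon>0$. What the tests hide is that in them only finitely many primes matter, while a square at distance $N^{1+\epsilon}$ has many elements divisible by primes much longer than its side.

## Three statements and the facts about Gaussian primes behind them

**Notation.** $\mathcal P$ is a set of Gaussian primes containing exactly one element of each associate class. The letters $p,q$ always denote elements of $\mathcal P$, and $Np=|p|^2$. All ideals are principal; for $d=(\delta)$ put $|d|=|\delta|$ and $Nd=|\delta|^2$. We set $f(0):=0$. For $a\in\mathbb C$ and $H\ge1$, $Q(a,H)$ is the open square with center $a$, half-side $H$ and sides parallel to the axes. For any sequence $(a_N)$ in $\mathbb G$ put $\Phi_N=a_N+\{n\in\mathbb G:|\Re n|,|\Im n|<N\}=Q(a_N,N)\cap\mathbb G$, so $|\Phi_N|=(2N-1)^2$. The letter $C$ denotes absolute constants that may change from line to line; $C_W$ may also depend on $W$.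

**Theorem 1.** Let $\vartheta=\limsup_N\frac{\log|a_N|}{\log N}\in(1,\infty]$. For every $\eta\in(0,1)$ there is a completely multiplicative $f:\mathbb G^*\to\{0,1\}$ with
$$\liminf_N\mathbb E_{\Phi_N}f\le\tfrac1\vartheta,\qquad\limsup_N\mathbb E_{\Phi_N}f\ge1-\eta.$$
If $\log|a_N|/\log N\to\vartheta$ along infinitely many $N$ with $|a_N|\le N^2$, there is also a completely multiplicative $f:\mathbb G^*\to\{-1,1\}$ with $\liminf_N\mathbb E_{\Phi_N}f\le\frac2\vartheta-1+2\eta$ and $\limsup_N\mathbb E_{\Phi_N}f\ge1-2\eta$.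

For $a_N=\lfloor N^{1+\epsilon}\rfloor$ we have $\vartheta=1+\epsilon$. If $\eta<\epsilon/(1+\epsilon)$, then $\frac1\vartheta<1-\eta$ and the averages diverge. So the answer to the question is no, for every $\epsilon>0$, already with values in $\{0,1\}$. If $\epsilon\le1$, then $|a_N|\le N^2$, and with $\eta<\frac{\epsilon}{2(1+\epsilon)}$ we get $\frac2\vartheta-1+2\eta<1-2\eta$, so one may take $f$ with values $\pm1$.

**Theorem 2.** Let $f$ be real, bounded, completely multiplicative, $f\not\equiv0$. Put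
$$M(f)=\prod_p\frac{1-1/Np}{1-f(p)/Np}\quad\text{if } f(i)=1\text{ and }\sum_p\frac{1-f(p)}{Np}<\infty,$$
and $M(f)=0$ otherwise. For every $\eta>0$ there are $\delta>0$ and $H_0$ such that
$$\Big|\frac1{4H^2}\sum_{n\in Q(a,H)\cap\mathbb G}f(n)-M(f)\Big|\le\eta\qquad\text{whenever }H\ge H_0,\ |a|\le H^{1+\delta}.$$

**Corollary 3.** $\lim_N\mathbb E_{\Phi_N}f$ exists for every bounded completely multiplicative $f:\mathbb G^*\to\mathbb R$ if and only if $\limsup_N\frac{\log^+|a_N|}{\log N}\le1$. In that case the limit is $M(f)$ (and $0$ if $f\equiv0$).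

Corollary 3 follows from the two theorems. If the limsup exceeds $1$, it equals $\vartheta$, and Theorem 1 with $\eta<1-\frac1\vartheta$ gives a divergent example. If it is at most $1$, then for each $\delta>0$ we have $|a_N|\le N^{1+\delta}$ for all large $N$. Theorem 2 then applies with $H=N$ and each $\eta$, and $4N^2/|\Phi_N|\to1$.

In the first test above $M(f)=\frac{1-1/2}{1+1/2}=\frac13$, and in the second $M(f)=0$ because $f(i)=-1$, as found by hand.

**Values of $f$.** If $f$ is bounded and completely multiplicative, then $|f|\le1$, since $|f(n^j)|=|f(n)|^j$ is bounded in $j$. If $f\not\equiv0$, then $f(1)=1$ and $f(i)^4=1$, so $f(i)=\pm1$. Since $|f(p)|\le1$, the logarithm of the $p$-th factor of $M(f)$ is $-\frac{1-f(p)}{Np}+O(Np^{-2})$, so the product converges when $\sum_p(1-f(p))/Np<\infty$.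

**Textbook facts.** These are Landau's prime ideal theorem and Mertens' theorem for $\mathbb Q(i)$ (see e.g. M. Rosen, *A generalization of Mertens' theorem*, 1999), written in terms of $|p|$, and lattice point counting.

* (M1) $\#\{|p|\le U\}\le CU^2/\log U$ for $U\ge2$. Hence $\sum_{|p|\le U}\log|p|\le CU^2$. Applying this on the ranges $2^{-j-1}U<|p|\le2^{-j}U$ also gives $\sum_{|p|\le U}\frac{\log|p|}{|p|}\le CU$.
* (M2) $\sum_{|p|\le U}\frac{\log|p|}{|p|^2}=\log U+O(1)$.
* (M3) $\sum_{U<|p|\le U'}\frac1{|p|^2}=\log\frac{\log U'}{\log U}+o(1)$ as $U\to\infty$, uniformly in $U'\ge U$.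
* (L) A convex region of area $A$ and perimeter $\ell$ contains $A+O(\ell+1)$ Gaussian integers. Dividing by $d$, we get $\#\{n\in Q(a,H):d\mid n\}=\frac{4H^2}{|d|^2}+O(\frac H{|d|}+1)$ uniformly in $a$. Likewise a disc of radius $R$ contains $\frac{\pi R^2}{|d|^2}+O(\frac R{|d|}+1)$ multiples of $d$.

When $|d|\le CH$, the error in (L) is $O(H/|d|)$, and the number of multiples of $d$ in $Q(a,H)$ is at most $CH^2/Nd$.

## Where truncation stops: primes longer than the side

To prove the guess, one would first replace $f$ by a function that sees only finitely many primes. Suppose $f(i)=1$ and $\sum_p(1-f(p))/Np<\infty$. Let $f_w$ agree with $f$ on $i$ and on the primes $|p|\le w$, and be $1$ on the other primes. Averages of $f_w$ converge, as in the first test. An element $n$ can feel the difference between $f$ and $f_w$ only through its prime factors with $|p|>w$, so we would like to bound the total error by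
$$\sum_{|p|>w}(1-f(p))\,\#\{n\in\Phi_N:p\mid n\}.$$
For $|p|\le3N$ the count is at most $CN^2/Np$, and these primes contribute a small multiple of $N^2$ when $w$ is large. This breaks down when $|p|>3N$. Two distinct elements of $\Phi_N$ differ by less than $2\sqrt2N<3N$ in absolute value, and hence
$$\text{any }d\text{ with }|d|>3N\text{ divides at most one element of }\Phi_N. \tag{1}$$
For such a prime the count is $0$ or $1$, while the "expected" $4N^2/Np$ is below $\frac49$ and may be tiny. When it is $1$, the bound $CN^2/Np$ fails as soon as $Np$ is much larger than $N^2$.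

For a square centered at $0$ this does not matter, because nonzero elements have absolute value below $\sqrt2N$. For a distant square it does. Take $N=2$, $a=10$. The nine elements are $9,10,11$, $9\pm i$, $10\pm i$, $11\pm i$, and "long" means $|p|>6$, that is, $Np>36$. Now $9=3^2$ and $10$ (norm $2^2\cdot5^2$) have no long prime factor. But $11$ is a Gaussian prime; the norms of $9\pm i$, $10\pm i$, $11\pm i$ are $82=2\cdot41$, $101$, $122=2\cdot61$; and each of these seven elements has a long prime factor. The seven long primes have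
$$\sum\frac1{Np}=\frac1{121}+\frac2{41}+\frac2{101}+\frac2{61}<0.11 .$$
Setting $f=0$ on them kills $7/9$ of this window, while in a very large square only a proportion below $0.11$ of the elements is lost. This disproportion is the whole idea of the counterexample. We need it asymptotically.

Fix $(a_N)$ as in Theorem 1, and an infinite set $\mathcal N$ of $N$ along which $\log|a_N|/\log N\to\vartheta$; for the second assertion of Theorem 1 choose it inside $\{N:|a_N|\le N^2\}$. Since $\vartheta>1$, there is $\rho>0$ with $|a_N|\ge N^{1+\rho}$ for all large $N\in\mathcal N$. Discarding small $N$, we have $\sqrt2N\le|a_N|/2$, so $|a_N|/2\le|n|\le2|a_N|$ on $\Phi_N$; in particular $0\notin\Phi_N$. Let $E_N$ be the set of $n\in\Phi_N$ divisible by some $p$ with $|p|>3N$.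

**Lemma 1.** For $N\in\mathcal N$, $\ \dfrac{|E_N|}{|\Phi_N|}\ge1-\dfrac{\log N}{\log|a_N|}-o(1)$.

**Proof of Lemma 1.** We compare the total size $\sum_{n\in\Phi_N}\log|n|$ with what short primes can supply. Write $a=a_N$. For $n\in\Phi_N$,
$$\log|n|=\sum_p\ \sum_{j\ge1,\,p^j\mid n}\log|p| .$$
Consider the contribution of the primes $|p|\le3N$ to $\sum_{n\in\Phi_N}\log|n|$.

First take the pairs $(p,j)$ with $|p^j|\le3N$. By (L) there are $\frac{4N^2}{|p|^{2j}}+O(\frac N{|p|^j})$ multiples of $p^j$ in $\Phi_N$. For $j=1$ the total is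
$$4N^2\sum_{|p|\le3N}\frac{\log|p|}{|p|^2}+O\Big(N\sum_{|p|\le3N}\frac{\log|p|}{|p|}\Big)=4N^2\log N+O(N^2)$$
by (M2) and (M1). For $j\ge2$ we use $N/|p|^j\le3N^2/|p|^{2j}$, so the count is $O(N^2/|p|^{2j})$. The total is $O(N^2)$, since $\sum_p\sum_{j\ge2}\log|p|\,|p|^{-2j}<\infty$.

Next take the pairs with $|p|\le3N$ but $|p^j|>3N$. By (1), each such $p^j$ divides at most one $n\in\Phi_N$, and if it does then $|p|^j\le|n|\le2|a|$. So for each $p$ at most $\log(2|a|)/\log|p|$ values of $j$ matter, each contributing at most $\log|p|$. The total is at most $\#\{|p|\le3N\}\log(2|a|)=O(N^2\log|a|/\log N)$ by (M1).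

The primes $|p|>3N$ contribute to $\log|n|$ only for $n\in E_N$, and then at most $\log|n|\le\log(2|a|)$. Since $\log|n|\ge\log|a|-\log2$ on $\Phi_N$,
$$|E_N|\log(2|a|)\ge|\Phi_N|(\log|a|-\log2)-4N^2\log N-O\Big(N^2+\frac{N^2\log|a|}{\log N}\Big).$$
Divide by $|\Phi_N|\log(2|a|)$ and use $|\Phi_N|=(2N-1)^2=4N^2(1+O(1/N))$. The first term becomes $1-o(1)$. The second is at most $\frac{\log N}{\log|a|}+o(1)$, because $\log N\le\log|a|$. The last is $O(1/\log N)$. $\square$

So when $|a_N|\approx N^{1+\epsilon}$, a proportion at least $\frac\epsilon{1+\epsilon}-o(1)$ of the window has a prime factor longer than $3N$.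

## Cheap primes and an oscillating function: proof of Theorem 1

**Step 1: one long prime per element, at negligible total cost.** This step shows that primes covering all of $E_N$ can be chosen so that they are almost invisible at larger scales. For $n\in E_N$ choose $p_n\mid n$ with $p_n\in\mathcal P$, $|p_n|>3N$, and let $\mathcal Q_N=\{p_n:n\in E_N\}$. If $n\in E_N$, then $p_n\mid n$, and no $p_m\ne p_n$ in $\mathcal Q_N$ divides $n$: otherwise $p_m$ would divide the two distinct elements $m$ and $n$, against (1). If $n\notin E_N$, no element of $\mathcal Q_N$ divides $n$, by definition of $E_N$. So each $n\in E_N$ is divisible by exactly one element of $\mathcal Q_N$, and each $n\in\Phi_N\setminus E_N$ by none.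

There are at most $4N^2$ primes in $\mathcal Q_N$, all with $|p|>3N$. Splitting at $|p|=N\log N$ and using (M3),
$$s_N:=\sum_{p\in\mathcal Q_N}\frac1{Np}\le\sum_{3N<|p|\le N\log N}\frac1{|p|^2}+\frac{4N^2}{(N\log N)^2}\longrightarrow0,$$
because $\log(N\log N)/\log(3N)\to1$.

**Step 2: widely separated scales.** We choose bad scales $N_j$, where the cheap primes act, and good scales $N_j'$, where they are hardly seen. Choose inductively $N_1<N_1'<N_2<N_2'<\cdots$ in $\mathcal N$ such that

* (a) $s_{N_j}\le\eta2^{-j}$;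
* (b) $3N_j>|n|$ for all $n\in\Phi_{N_i}\cup\Phi_{N_i'}$ with $i<j$;
* (c) the proportion of $n\in\Phi_{N_j}$ divisible by some $p\in\bigcup_{i<j}\mathcal Q_{N_i}$, and the proportion of $n\in\Phi_{N_j'}$ divisible by some $p\in\bigcup_{i\le j}\mathcal Q_{N_i}$, are at most $\eta+\frac1j$.

Conditions (a) and (b) hold for all large $N_j\in\mathcal N$. For (c), note that the primes chosen so far form a finite set $\mathcal F$ with $\sum_{p\in\mathcal F}1/Np\le\sum_i\eta2^{-i}\le\eta$. By (L) the proportion of $n\in\Phi_N$ divisible by some $p\in\mathcal F$ is at most $\sum_{p\in\mathcal F}\frac1{Np}+o(1)\le\eta+o(1)$ as $N\to\infty$, wherever $\Phi_N$ is. So (c) holds for all large choices too.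

Two consequences of (b) are used below. If $l>j$, no $p\in\mathcal Q_{N_l}$ divides an element of $\Phi_{N_j}\cup\Phi_{N_j'}$, since $|p|>3N_l>|n|$ for all these $n\neq0$. And the sets $\mathcal Q_{N_j}$ are pairwise disjoint: for $i<j$ a prime of $\mathcal Q_{N_i}$ divides an element of $\Phi_{N_i}$, so has absolute value below $3N_j$.

**Step 3: values in $\{0,1\}$.** We now define the function and read off both limits. Let $f(i)=1$, $f(p)=0$ for $p\in\bigcup_j\mathcal Q_{N_j}$, and $f(p)=1$ for all other $p$. On $\Phi_{N_j'}$ we have $f(n)=0$ only if some $p\in\bigcup_{i\le j}\mathcal Q_{N_i}$ divides $n$, so by (c) $\mathbb E_{\Phi_{N_j'}}f\ge1-\eta-\frac1j$. On $\Phi_{N_j}$ the function vanishes on $E_{N_j}$, so by Lemma 1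
$$\mathbb E_{\Phi_{N_j}}f\le1-\frac{|E_{N_j}|}{|\Phi_{N_j}|}\le\frac{\log N_j}{\log|a_{N_j}|}+o(1)=\frac1\vartheta+o(1).$$
Letting $j\to\infty$ gives the first assertion.

**Step 4: values $\pm1$, when $|a_N|\le N^2$ on $\mathcal N$.** Here we flip signs instead of killing, so we must know that the chosen long prime divides exactly once. Let $f(i)=1$, $f(p)=-1$ for $p\in\bigcup_j\mathcal Q_{N_j}$, and $f(p)=1$ for other $p$. As in Step 3, $f=1$ on $\Phi_{N_j'}$ outside a proportion at most $\eta+\frac1j$, so $\mathbb E_{\Phi_{N_j'}}f\ge1-2\eta-\frac2j$. For $n\in E_{N_j}$ we have $p_n^2\nmid n$, because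
$$|p_n|^2>9N_j^2>N_j^2+2N_j\ge|n| .$$
Let $g_j$ be the completely multiplicative function that is $-1$ on $\bigcup_{i<j}\mathcal Q_{N_i}$ and $1$ on $i$ and all other $p$. Since primes of $\mathcal Q_{N_l}$ with $l>j$ do not occur in $\Phi_{N_j}$, we get $f(n)=g_j(n)$ for $n\in\Phi_{N_j}\setminus E_{N_j}$ and $f(n)=-g_j(n)$ for $n\in E_{N_j}$. By (c), $g_j\ne1$ on a proportion at most $\eta+\frac1j$ of $\Phi_{N_j}$. Replacing $g_j$ by $1$ changes the average by at most $2\eta+\frac2j$, so
$$\mathbb E_{\Phi_{N_j}}f\le1-\frac{2|E_{N_j}|}{|\Phi_{N_j}|}+2\eta+\frac2j\le\frac2\vartheta-1+2\eta+o(1).\qquad\blacksquare$$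

This answers the question. The rest of the lecture proves Theorem 2.

## Truncation works up to $H^{1+\delta}$: Theorem 2 for $f$ close to 1

Case I of Theorem 2 is $f(i)=1$ and $\sum_p(1-f(p))/Np<\infty$. We return to truncation. The obstruction was the long primes, and when $|a|\le H^{1+\delta}$ the logarithm count used for Lemma 1 shows that they affect few elements. Let $Q=Q(a,H)$, $|a|\le H^{1+\delta}$, $0<\delta\le1$, $H\ge2$.

**Step 1: few elements have a prime factor $|p|>H$.** By (L), (M1), (M2), and since removing $n=0$ costs at most $1\le H/|p|$ for each $p$,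
$$\sum_{|p|\le H}\log|p|\cdot\#\{0\ne n\in Q:p\mid n\}\ge4H^2\sum_{|p|\le H}\frac{\log|p|}{|p|^2}-CH\sum_{|p|\le H}\frac{\log|p|}{|p|}\ge4H^2\log H-CH^2 .$$
On the other hand, $|n|\le H^{1+\delta}+\sqrt2H\le3H^{1+\delta}$ on $Q$, and $Q$ contains $4H^2+O(H)$ points, so
$$\sum_{0\ne n\in Q}\ \sum_{p\mid n}\log|p|\le\sum_{0\ne n\in Q}\log|n|\le4H^2(1+\delta)\log H+CH^2 .$$
Subtracting, $\sum_{0\ne n\in Q}\sum_{p\mid n,|p|>H}\log|p|\le4\delta H^2\log H+CH^2$. Each $n$ with a prime factor $|p|>H$ contributes at least $\log H$, so there are at most $4\delta H^2+CH^2/\log H$ such $n\ne 0$.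

**Step 2: the cost of truncation.** We bound $|f-f_w|$ on average. Fix $w\ge2$; let $f_w(i)=1$, $f_w(p)=f(p)$ for $|p|\le w$, $f_w(p)=1$ for $|p|>w$. Suppose $n\ne0$ has no prime factor $|p|>H$ and no divisor $p^2$ with $w<|p|\le H$. Then $f(n)=f_w(n)\prod_{p\mid n,|p|>w}f(p)$. For reals $x_1,\dots,x_r$ in $[-1,1]$ we have $|1-x_1\cdots x_r|\le\sum_j(1-x_j)$, by telescoping. Hence
$$|f(n)-f_w(n)|\le\sum_{p\mid n,\ w<|p|\le H}(1-f(p)).$$
The number of $n\in Q\setminus\{0\}$ divisible by $p^2$ for some $w<|p|\le H$ is, by (L), at most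
$$C\sum_{w<|p|\le H}\Big(\frac{H^2}{|p|^4}+\frac H{|p|^2}+1\Big)\le C\frac{H^2}{w^2}+o(H^2).$$
Here we used $\sum_{|n|>w}|n|^{-4}\le C/w^2$ for the first term, $\sum_{|p|\le H}|p|^{-2}\le C\log H$ for the second, and (M1) for the third. On these $n$, and on those of Step 1, $|f-f_w|\le2$. Since $p$ with $|p|\le H$ has at most $CH^2/Np$ multiples in $Q$,
$$\frac1{4H^2}\sum_{0\ne n\in Q}|f(n)-f_w(n)|\le C\sum_{|p|>w}\frac{1-f(p)}{Np}+\frac C{w^2}+C\delta+o_w(1)\qquad(H\to\infty). \tag{2}$$

**Step 3: the mean of $f_w$.** We compute it exactly, uniformly in $a$. Define a multiplicative function $g$ on ideals by $g(p^j)=f(p)^j-f(p)^{j-1}$ for $|p|\le w$, $j\ge1$ (with $f(p)^0=1$), and $g(p^j)=0$ for $|p|>w$. Since $f_w(i)=1$, $f_w(n)=\sum_{d\mid n}g(d)$ for $n\ne0$, the sum being over ideals. As $|g(p^j)|\le2$, $g$ is bounded in terms of $w$. As $|p|\ge\sqrt2$,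
$$\sum_d\frac{|g(d)|}{|d|}\le\prod_{|p|\le w}\Big(1+2\sum_{j\ge1}|p|^{-j}\Big)<\infty .$$
A $d$ in the support of $g$ with $|d|\le Y$ is a product of powers $p^{j_p}$ over $|p|\le w$ with $j_p\le\log Y/\log\sqrt2$, so there are $O_w((\log Y)^{O_w(1)})$ of them when $Y\ge2$. Take $Y=|a|+2H$, so that all divisors of nonzero $n\in Q$ have $|d|\le Y$, and $2H\le Y\le3H^2$. By (L),
$$\sum_{0\ne n\in Q}f_w(n)=\sum_{|d|\le Y}g(d)\Big(\frac{4H^2}{Nd}+O\Big(\frac H{|d|}+1\Big)\Big)=4H^2\sum_d\frac{g(d)}{Nd}+o_w(H^2).$$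
The error terms sum to $O_w(H)+O_w((\log H)^{O_w(1)})$, and the omitted tail satisfies $\sum_{|d|>Y}|g(d)|/Nd\le\frac1Y\sum_d|g(d)|/|d|$. Finally, with $x=1/Np$, $1+\sum_{j\ge1}(f(p)^j-f(p)^{j-1})x^j=\frac{1-x}{1-f(p)x}$, so
$$\sum_d\frac{g(d)}{Nd}=\prod_{|p|\le w}\frac{1-1/Np}{1-f(p)/Np}\longrightarrow M(f)\qquad(w\to\infty).$$

**Step 4: choice of parameters.** Given $\eta$, choose $w$ so that the first two terms on the right of (2) sum to at most $\eta/4$ and the last product is within $\eta/4$ of $M(f)$. Then choose $\delta$ so that $C\delta\le\eta/4$, and $H_0$ so that the remaining errors total at most $\eta/4$. This proves Theorem 2 in case I. $\blacksquare$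

## When $M(f)=0$: reduction to squares not too close to the origin

Case II is the rest: $f(i)=-1$, or $f(i)=1$ and $\sum_p(1-f(p))/Np=\infty$. Truncation at a fixed $w$ is useless when $\sum_p(1-f(p))/Np$ diverges, because then the first term on the right of (2) is infinite. We must prove genuine cancellation, uniformly in the position of the square.

**Proposition.** Let $f$ be as in case II. For every $\eta>0$ there are $\delta\in(0,1]$ and $H_0$ with $|\sum_{n\in Q(a,H)}f(n)|\le\eta H^2$ whenever $H\ge H_0$ and $4H\le|a|\le H^{1+\delta}$.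

**The Proposition implies Theorem 2 in case II.** The point is to remove the condition $4H\le|a|$ by tiling. Given $\eta$, take $\delta$ from the Proposition, and let $|a|\le H^{1+\delta/2}$. Split $Q(a,H)$ into $J^2$ half-open squares of half-side $H/J$, with centers $b$ on a grid of spacing $2H/J$. At most $25$ of the centers have $|b|<4H/J$, so these squares contribute at most $CH^2/J^2$ for $H\ge J$. For the others,
$$4H/J\le|b|\le|a|+2H\le3H^{1+\delta/2}\le(H/J)^{1+\delta}$$
for $H\ge H_0(J,\delta)$, so by the Proposition each contributes at most $\eta(H/J)^2$, in total $\eta H^2$. Passing between open and half-open squares costs $O(H/J)$ points for each of the $J^2$ squares, in total $O(JH)$. Hence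
$$\frac1{4H^2}\Big|\sum_{n\in Q(a,H)}f(n)\Big|\le\frac C{J^2}+\frac\eta4+\frac{CJ}H,$$
which is at most $\eta$ if $J$ is large and then $H$ is large. As $M(f)=0$, this is Theorem 2, with $\delta/2$ in the role of $\delta$.

The remaining sections prove the Proposition. The plan is to expand a smooth version of the indicator of the square in the functions $(n/|n|)^k|n|^{it}$. This produces the Dirichlet series
$$F(k,t)=\sum_{m\in\mathbb G^*}f(m)\Big(\frac m{|m|}\Big)^k|m|^{-2-2\sigma+it},\qquad\sigma=\frac1{\log|a|},$$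
which is trivially $O(\log|a|)$ and which we can show to be much smaller than $\log|a|$ in a wide range of $(k,t)$. By itself this is not enough. With $h=H/|a|$, the Fourier coefficients of the square will be bounded only by $C_WH^2$ on the range $|k|,|t|\le1/h$, so the direct estimate is of size $C_WH^2h^{-2}\sup|F|$; this bound misses by a factor $h^{-2}\log|a|$. The way past this is to weight $n$ by the number of ways of writing $n=pqm$ with $p,q$ medium-size primes. This multiplies $F$ by the square of a Dirichlet polynomial $P(k,t)$ over primes, and the mean square of $P$ over the whole range of $(k,t)$ is at most $C/\log y$, where $y$ is the lower end of the range of these primes. If $\log y$ is comparable to $\log|a|$, this is just enough to pay for the $\log|a|$ in $F$, and no power of $h$ is lost. With only one prime extracted, we would need $\int|P|$ instead of $\int|P|^2$, and the Cauchy–Schwarz inequality over a range of size $T^2$ would lose a factor $T$. That is why there are two.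

## Three estimates: primes in discs, $L$-functions at $1+\sigma$, a mean value

**Lemma 2.** A disc of radius $R\ge2$ contains at most $CR^2/\log R$ Gaussian primes.

**Proof of Lemma 2 (Selberg's sieve).** The disc may be anywhere, so (M1) does not help; we bound the indicator of primes by the square of a short divisor sum. For bounded $R$ the claim follows from the trivial bound $CR^2$, so let $R$ be large. Put $D=R^{1/16}$. Below, $d,e,l$ are squarefree ideals of absolute value at most $D$, $\mu$ is the Möbius function of ideals, and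
$$\varphi(d)=\prod_{p\mid d}(Np-1),\qquad S=\sum_{|d|\le D}\frac1{\varphi(d)},\qquad\lambda_d=\mu(d)\frac{Nd}S\sum_{d\mid e}\frac1{\varphi(e)} .$$
Then $\lambda_1=1$, and $|\lambda_d|\le Nd\le D^2$. For each $l$,
$$\sum_{l\mid d}\frac{\lambda_d}{Nd}=\frac1S\sum_{l\mid e}\frac1{\varphi(e)}\sum_{l\mid d\mid e}\mu(d)=\frac{\mu(l)}{S\varphi(l)},$$
because the inner sum is $\mu(l)$ if $e=l$ and $0$ otherwise. For squarefree $m$ we have $Nm=\sum_{l\mid m}\varphi(l)$. Applying this to the greatest common divisor $(d,e)$, and using $N[d,e]=Nd\,Ne/N((d,e))$ for the least common multiple, we get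
$$\sum_{d,e}\frac{\lambda_d\lambda_e}{N[d,e]}=\sum_l\varphi(l)\Big(\sum_{l\mid d}\frac{\lambda_d}{Nd}\Big)^2=\sum_l\frac1{S^2\varphi(l)}=\frac1S .$$
A Gaussian prime $\pi$ of norm exceeding $D^2$ has no divisor $d\ne1$ with $|d|\le D$, so $\sum_{d\mid\pi}\lambda_d=\lambda_1=1$. There are $O(D^2)$ Gaussian primes of norm at most $D^2$. Hence the number of primes in the disc is at most
$$O(D^2)+\sum_{n\in\text{disc}}\Big(\sum_{d\mid n}\lambda_d\Big)^2=O(D^2)+\sum_{d,e}\lambda_d\lambda_e\,\#\{n\in\text{disc}:[d,e]\mid n\}.$$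
By (L) each count is $\frac{\pi R^2}{N[d,e]}+O(R)$. There are $O(D^4)$ pairs with $|\lambda_d\lambda_e|\le D^4$, so the errors sum to $O(RD^8)=O(R^{3/2})$, and the number of primes is at most $\frac{\pi R^2}S+O(R^{3/2})$. Finally, for squarefree $d$, $\frac1{\varphi(d)}=\prod_{p\mid d}\sum_{j\ge1}Np^{-j}$ is the sum of $1/Nm$ over all ideals $m$ with exactly the prime divisors of $d$. Every ideal $m$ with $|m|\le D$ occurs for some $d$ with $|d|\le D$, so
$$S\ge\sum_{|m|\le D}\frac1{Nm}=\frac14\sum_{0<|n|\le D}|n|^{-2}\ge c\log D$$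
for an absolute $c>0$, the middle sum being over all ideals $m$ with $|m|\le D$. $\square$

**Definition.** For $k'\in4\mathbb Z$, $\sigma\in(0,\frac12]$, $\tau\in\mathbb R$ put
$$L(1+\sigma+i\tau,k')=\frac14\sum_{n\in\mathbb G^*}\Big(\frac n{|n|}\Big)^{k'}|n|^{-2-2\sigma-2i\tau}=\prod_p\Big(1-\Big(\frac p{|p|}\Big)^{k'}Np^{-1-\sigma-i\tau}\Big)^{-1}.$$
Since $4\mid k'$, the number $(n/|n|)^{k'}$ depends only on the ideal $(n)$, which gives the Euler product. For $k'=0$ this is the Dedekind zeta function of $\mathbb Q(i)$. The shells $2^j\le|n|<2^{j+1}$, $j\ge0$, each contain between $c4^j$ and $C4^j$ points, so $\frac14\sum_{n\in\mathbb G^*}|n|^{-2-2\sigma}$ lies between constant multiples of $\sum_j2^{-2j\sigma}$, hence of $1/\sigma$: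
$$\zeta_{\mathbb Q(i)}(1+\sigma)\asymp\frac1\sigma,\qquad\sum_pNp^{-1-\sigma}=\log\frac1\sigma+O(1)\qquad(0<\sigma\le\tfrac12). \tag{3}$$
The second formula is the logarithm of the first, up to $O(\sum_pNp^{-2})=O(1)$.

**Lemma 3.** $|L(1+\sigma+i\tau,k')|\le C\log(2+|k'|+|\tau|)$ if $k'\ne0$, and $|L(1+\sigma+i\tau,0)|\le C(\log(2+|\tau|)+|\tau|^{-1})$ if $\tau\ne0$.

**Proof of Lemma 3.** We sum the near terms trivially and compare the far terms with an integral. Let $B=2+|k'|+|\tau|$ and $Y=B^2\ge4$. The terms with $|n|\le Y$ contribute $O(\log Y)=O(\log B)$. Put $\Gamma(z)=(z/|z|)^{k'}|z|^{-2-2\sigma-2i\tau}$. In polar coordinates $|\partial_r\Gamma|=|2+2\sigma+2i\tau|r^{-3-2\sigma}$ and $\frac1r|\partial_\theta\Gamma|=|k'|r^{-3-2\sigma}$, so $|\nabla\Gamma(z)|\le CB|z|^{-3}$ for $|z|\ge1$. For $|n|>Y$ compare $\Gamma(n)$ with the integral of $\Gamma$ over the unit square centered at $n$, on which $|z|\ge|n|/2$. The differences sum to $O(B\sum_{|n|>Y}|n|^{-3})=O(B/Y)$. The union of these squares differs from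 $\{|z|>Y\}$ by a set of area $O(Y)$ near the circle, where $|\Gamma|\le CY^{-2}$. Therefore
$$\sum_{|n|>Y}\Gamma(n)=\int_{|z|>Y}\Gamma\,dA+O(B/Y)+O(1/Y),$$
with bounded error. The integral converges absolutely since $\sigma>0$. If $k'\ne0$, integrating first in the angle gives $0$. If $k'=0$, it equals $2\pi\frac{Y^{-2\sigma-2i\tau}}{2(\sigma+i\tau)}=O(1/|\tau|)$. $\square$

**Lemma 4.** Let $2\le T\le y^{1/2}$, let $\mathcal B$ be a finite set of primes $p\in\mathcal P$ with $|p|>y$, let $|c_p|\le|p|^{-2}$, and put $P(k,t)=\sum_{p\in\mathcal B}c_p(\frac p{|p|})^k|p|^{it}$. Then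
$$\sum_{|k|\le T}\int_{-T}^T|P(k,t)|^2\,dt\le\frac C{\log y}.$$

**Proof of Lemma 4.** We use a smooth majorant whose Fourier transform has compact support, so that after expanding the square only pairs $p,q$ very close to each other survive; these are counted by Lemma 2. Let $\psi(x)=c\big(\frac{\sin(x/2)}{x/2}\big)^2$ with $c$ such that $\psi\ge1$ on $[-1,1]$. Then $\hat\psi(\xi):=\int\psi(x)e^{ix\xi}dx=2\pi c\max(0,1-|\xi|)$. By positivity, the left side is at most $\sum_{k\in\mathbb Z}\int_{\mathbb R}\psi(k/T)\psi(t/T)|P(k,t)|^2dt$, which equals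
$$\sum_{p,q\in\mathcal B}c_p\overline{c_q}\Big(\sum_{k\in\mathbb Z}\psi(k/T)e^{ik(\arg p-\arg q)}\Big)\Big(\int_{\mathbb R}\psi(t/T)e^{it\log|p/q|}dt\Big).$$
The integral is $T\hat\psi(T\log|p/q|)$. By Poisson summation
$$\sum_k\psi(k/T)e^{ik\theta}=\sum_{j\in\mathbb Z}T\hat\psi(T(\theta+2\pi j)).$$
Indeed the right side is a continuous $2\pi$-periodic function of $\theta$, its $k$-th Fourier coefficient is $\frac1{2\pi}\int_{\mathbb R}T\hat\psi(T\theta)e^{-ik\theta}d\theta=\psi(k/T)$, and these coefficients are absolutely summable. Since $T\ge2$, at most one $j$ gives a nonzero term. So both factors are nonnegative, at most $CT$, and vanish unless $\arg p-\arg q$ is within $\frac1T$ of $2\pi\mathbb Z$, respectively $|\log|p/q||\le\frac1T$.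

Thus the left side of the lemma is at most $CT^2\sum|p|^{-2}|q|^{-2}$ over pairs satisfying both conditions. For such a pair, $q/p=e^{\zeta}$ with $|\zeta|\le\sqrt2/T$. Hence $|q|\ge e^{-1/2}|p|\ge|p|/2$, and $|q-p|\le|p||\zeta|e^{|\zeta|}\le R:=3|p|/T$, as $\sqrt2\,e^{\sqrt2/2}<3$. Since $T\le y^{1/2}\le|p|^{1/2}$, we have $R\ge3|p|^{1/2}\ge2$, so $\log R\ge\frac12\log|p|$. By Lemma 2, given $p$ there are at most $C\frac{|p|^2}{T^2\log|p|}$ such $q$. So the left side is at most
$$C\sum_{|p|>y}\frac1{|p|^2\log|p|}\le C\sum_{j\ge0}\frac1{(\log y+j\log2)^2}\le\frac C{\log y},$$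
by (M1) on the ranges $2^jy<|p|\le2^{j+1}y$, and $y\ge4$. $\square$

## Two medium primes and a Fourier expansion of the square

We now start the proof of the Proposition. Let $X=|a|$ with $4H\le X\le H^{1+\delta}$, $\delta\le1$, and $h=H/X$. Then $X^{-\delta}\le h\le\frac14$, since $H\ge X^{1/(1+\delta)}$; also $H\ge X^{1/2}$; and $0\notin Q:=Q(a,H)$ because $\sqrt2H<4H\le|a|$. Let $\sigma=1/\log X$. Below, $X$ is large in terms of the fixed parameters $\beta,W,\kappa,\delta_1$ introduced on the way, and all $o(1)$ are as $X\to\infty$, uniformly in $a$ and $H$.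

**Step 1: smoothing the square.** We need a smooth weight for rapidly decaying Fourier coefficients. Fix $\beta\in(0,1)$ and $W\in C_c^\infty((-1,1)^2)$ with $0\le W\le1$ and $W=1$ on $[-1+\beta,1-\beta]^2$. Put $v(z)=W((z-a)/H)$, identifying $\mathbb C=\mathbb R^2$. The weight differs from the indicator of $Q$ only between two squares, so
$$\Big|\sum_{n\in Q}f(n)-\sum_nf(n)v(n)\Big|\le C\beta H^2+CH. \tag{4}$$

**Step 2: almost all $n$ have the expected number of medium primes (Turán–Kubilius).** This step lets us insert a weight counting pairs of primes. Let $0<\kappa<\frac1{80}$, $y=X^\kappa$, $z_0=X^{1/40}$, $\mathcal B=\{p:y<|p|\le z_0\}$ and $V=\sum_{p\in\mathcal B}|p|^{-2}$. By (M3), $V\to\log\frac1{40\kappa}$ as $X\to\infty$. Take $\kappa$ so small that $V\ge1$ for large $X$. Let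
$$\omega(n)=\#\{p\in\mathcal B:p\mid n\},\qquad r(n)=\#\{(p,q)\in\mathcal B^2:pq\mid n\}.$$
The number $\omega(n)^2$ counts pairs with $p\mid n$ and $q\mid n$. For $p\ne q$ this is the same as $pq\mid n$; for $p=q$ the two conditions differ. So $|r-\omega^2|\le\omega$. By (L), where each count has error $O(H)$ and there are at most $Cz_0^4$ pairs,
$$\sum_{n\in Q}\omega=4H^2V+O(H^{1.2}),\qquad\sum_{n\in Q}\omega^2\le4H^2(V^2+V)+O(H^{1.2}),$$
since $z_0^4=X^{1/10}\le H^{1/5}$. As $|Q\cap\mathbb G|=4H^2+O(H)$ and $V$ is bounded in terms of $\kappa$, expanding the square gives $\sum_Q(\omega-V)^2\le5H^2V$ for large $X$. Then $\sum_Q(\omega+V)^2\le2\sum_Q(\omega-V)^2+8V^2|Q\cap\mathbb G|\le CH^2V^2$. By the Cauchy–Schwarz inequality $\sum_Q|\omega^2-V^2|\le CH^2V^{3/2}$. Since $\sum_Q\omega\le CH^2V$, also $\sum_Q|r-V^2|\le CH^2V^{3/2}$. Dividing by $V^2$,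
$$\Big|\sum_nf(n)v(n)-V^{-2}\sum_nf(n)v(n)r(n)\Big|\le CH^2V^{-1/2}. \tag{5}$$

**Step 3: Fourier coefficients of the weight in logarithmic polar coordinates.** We write $v$ as a superposition of completely multiplicative functions. Let $\Psi(u,\theta)=v(e^{u+i\theta})e^{(2+2\sigma)u}$ on $\mathbb R\times\mathbb R/2\pi\mathbb Z$. On its support $|e^{u+i\theta}-a|\le\sqrt2H\le X/2$, so $X/2\le e^u\le2X$. The support has $du\,d\theta$-measure at most $\int_Q\frac{dA}{|z|^2}\le\frac{4H^2}{(X/2)^2}=16h^2$. All derivatives of the coordinates $e^u\cos\theta$ and $e^u\sin\theta$ are at most $2X$ there, and derivatives of $W((\cdot-a)/H)$ of order $m$ are $O_W(H^{-m})$. So derivatives of $v(e^{u+i\theta})$ of order $j$ in $u$ or in $\theta$ are $O_W(h^{-j})$ for $0\le j\le4$, using $h<1$. The factor $e^{(2+2\sigma)u}$ and its $u$-derivatives are $O(X^{2+2\sigma})=O(X^2)$, because $X^{2\sigma}=e^2$. Hence $|\partial_u^j\Psi|,|\partial_\theta^j\Psi|\le C_WX^2h^{-j}$ for $0\le j\le4$. In the Fourier expansion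
$$\Psi(u,\theta)=\sum_k\int\widehat\Psi(k,t)e^{i(k\theta+tu)}dt,\qquad\widehat\Psi(k,t)=\frac1{4\pi^2}\iint\Psi(u,\theta)e^{-i(k\theta+tu)}du\,d\theta,$$
the trivial bound is $C_WX^2\cdot16h^2=C_WH^2$. Integrating by parts four times in $\theta$ or in $u$,
$$|\widehat\Psi(k,t)|\le C_WH^2\min\{1,(h\max(|k|,|t|))^{-4}\}. \tag{6}$$
In particular the expansion converges absolutely. Setting $u=\log|n|$, $\theta=\arg n$, we get
$$v(n)=\sum_k\int\widehat\Psi(k,t)\Big(\frac n{|n|}\Big)^k|n|^{-2-2\sigma+it}dt\qquad(n\in\mathbb G^*).$$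

**Step 4: factorization.** Here the two primes separate. Since $\sum_nf(n)v(n)r(n)=\sum_{p,q\in\mathcal B}\sum_{m\in\mathbb G^*}f(p)f(q)f(m)v(pqm)$, inserting the expansion of $v(pqm)$ gives, by absolute convergence (note $\sum_m|m|^{-2-2\sigma}<\infty$),
$$\sum_nf(n)v(n)r(n)=\sum_k\int\widehat\Psi(k,t)P(k,t)^2F(k,t)\,dt, \tag{7}$$
$$P(k,t)=\sum_{p\in\mathcal B}f(p)\Big(\frac p{|p|}\Big)^k|p|^{-2-2\sigma+it},\qquad F(k,t)=\sum_{m\in\mathbb G^*}f(m)\Big(\frac m{|m|}\Big)^k|m|^{-2-2\sigma+it}.$$

**Step 5: reduction to a supremum of $F$.** We bound (7), treating large and small frequencies separately. Let $T=X^{\delta_1}$ with $0<\delta_1\le\kappa/2$, and let $\delta\le\delta_1/4$. In the range $\max(|k|,|t|)>T$ we use $|P|\le V\le\log X$, the bound $|F|\le C/\sigma=C\log X$ from (3), and (6). The region $2^jT<\max(|k|,|t|)\le2^{j+1}T$ has measure (counting in $k$, length in $t$) at most $C(2^jT)^2$, so $\max(|k|,|t|)^{-4}$ has total at most $CT^{-2}$. The contribution to (7) is at most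
$$C_WH^2(\log X)^3h^{-4}T^{-2}\le C_WH^2(\log X)^3X^{4\delta-2\delta_1}\le C_WH^2(\log X)^3X^{-\delta_1}=o(H^2).$$
In the range $|k|,|t|\le T$ we have $2\le T\le X^{\kappa/2}=y^{1/2}$ for large $X$, so Lemma 4 with $c_p=f(p)|p|^{-2-2\sigma}$ bounds $\sum\int|P|^2$ by $C/\log y=C/(\kappa\log X)$, while $|\widehat\Psi|\le C_WH^2$. Combining with (5) and $V\ge1$,
$$\Big|\sum_nf(n)v(n)\Big|\le H^2\Big(\frac C{\sqrt V}+\frac{C_W}\kappa\sup_{|k|,|t|\le T}\frac{|F(k,t)|}{\log X}+o(1)\Big). \tag{8}$$

## Why a real $f$ makes $F$ small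

**Step 6: symmetry and Euler product.** This step turns $|F|$ into a sum over primes. Replacing $m$ by $im$ in the definition gives $F(k,t)=f(i)i^kF(k,t)$, so $F(k,\cdot)=0$ unless $f(i)i^k=1$. That is, only $k\equiv0\pmod4$ matter if $f(i)=1$, and only $k\equiv2\pmod4$ if $f(i)=-1$. For such $k$, $f(n)(n/|n|)^k$ depends only on the ideal $(n)$, and
$$F(k,t)=4\prod_p\Big(1-f(p)\Big(\frac p{|p|}\Big)^k|p|^{it}Np^{-1-\sigma}\Big)^{-1}.$$
Write $\alpha_p=k\arg p+t\log|p|$. Taking logarithms, with $-\log(1-x)=x+O(|x|^2)$ for $|x|\le\frac12$ and $\sum_pNp^{-2}<\infty$, we have $\log|F(k,t)|=\sum_pf(p)\cos\alpha_p\,Np^{-1-\sigma}+O(1)$. By (3), $\log\log X=\log\frac1\sigma=\sum_pNp^{-1-\sigma}+O(1)$. Hence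
$$\frac{|F(k,t)|}{\log X}\le C\exp\Big(-\sum_p\frac{1-f(p)\cos\alpha_p}{Np^{1+\sigma}}\Big). \tag{9}$$

**Step 7: eliminating $f$.** Since $f$ is real, we can bound (9) by an $L$-function that does not involve $f$. As $|f|\le1$,
$$1-f(p)\cos\alpha_p\ge1-|\cos\alpha_p|\ge\tfrac12(1-\cos^2\alpha_p)=\tfrac14(1-\cos2\alpha_p).$$
Since $k$ is even, $2k\in4\mathbb Z$; and $e^{2i\alpha_p}=(\frac p{|p|})^{2k}Np^{it}$. So $\sum_p\cos(2\alpha_p)Np^{-1-\sigma}=\log|L(1+\sigma-it,2k)|+O(1)$, and (9) with (3) gives
$$\frac{|F(k,t)|}{\log X}\le C\Big(\frac{|L(1+\sigma-it,2k)|}{\log X}\Big)^{1/4}. \tag{10}$$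

**Step 8: three ranges of $(k,t)$.** We bound the supremum in (8). Let $A\ge1$, $|k|,|t|\le T=X^{\delta_1}$, and $X$ large in terms of $A$ and $\delta_1$.

If $k\ne0$, Lemma 3 gives $|L(1+\sigma-it,2k)|\le C\log(2+3T)\le C\delta_1\log X$, so $|F|/\log X\le C\delta_1^{1/4}$ by (10).

If $k=0$ and $|t|\ge A/\log X$, Lemma 3 gives $|L(1+\sigma-it,0)|\le C(\log(2+T)+|t|^{-1})\le C(\delta_1+\frac1A)\log X$, so $|F|/\log X\le C(\delta_1+\frac1A)^{1/4}$.

If $k=0$ and $|t|<A/\log X$, then (10) gives nothing, and here the hypothesis on $f$ enters. If $f(i)=-1$, then $F(0,t)=0$ by Step 6. If $f(i)=1$, then $\sum_p(1-f(p))/Np=\infty$. Now $\alpha_p=t\log|p|$, and since $|\cos x-1|\le|x|$,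
$$\Big|\sum_pf(p)\frac{\cos(t\log|p|)-1}{Np^{1+\sigma}}\Big|\le|t|\sum_p\frac{\log|p|}{Np^{1+\sigma}}\le\frac{C|t|}\sigma\le CA .$$
For the second inequality, (M1) bounds the part of the sum with $2^j<|p|\le2^{j+1}$ by $C2^{-2j\sigma}$, and $\sum_{j\ge0}2^{-2j\sigma}\le C/\sigma$. So (9) gives
$$\frac{|F(0,t)|}{\log X}\le Ce^{CA}\exp\Big(-\sum_p\frac{1-f(p)}{Np^{1+\sigma}}\Big)\longrightarrow0$$
as $X\to\infty$ with $A$ fixed: the terms $(1-f(p))Np^{-1-\sigma}$ are nonnegative and increase to $(1-f(p))/Np$ as $\sigma\downarrow0$, so the sum tends to $\infty$ by monotone convergence.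

Together, $\limsup_{X\to\infty}\sup_{|k|,|t|\le X^{\delta_1}}\frac{|F(k,t)|}{\log X}\le C(\delta_1+\frac1A)^{1/4}$ for every $A\ge1$, hence
$$\limsup_{X\to\infty}\ \sup_{|k|,|t|\le X^{\delta_1}}\frac{|F(k,t)|}{\log X}\le C\delta_1^{1/4}. \tag{11}$$
The quantity on the left depends on $a$ only through $X=|a|$, so (11) is uniform in the position of the square.

**Step 9: choice of parameters.** The order of choices matters, because $C_W/\kappa$ in (8) must be beaten by $\delta_1^{1/4}$. Given $\eta>0$, choose $\beta$ so that the right side of (4) is at most $\frac\eta4H^2$ for large $H$, and fix $W$. Choose $\kappa$ so that $V\ge1$ and $C/\sqrt V\le\eta/4$ in (8) for large $X$; this is possible because $V\to\log\frac1{40\kappa}$. Choose $\delta_1\le\kappa/2$ so that $\frac{C_W}\kappa C\delta_1^{1/4}\le\frac\eta8$, with the constants of (8) and (11). Then for large $X$ the middle term in (8) is at most $\frac\eta4$. Put $\delta=\delta_1/4$. Since $X\ge4H$, all "large $X$" conditions hold once $H\ge H_0$, and for large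 $X$ the $o(1)$ in (8) is at most $\eta/4$. By (4) and (8), $|\sum_{n\in Q(a,H)}f(n)|\le\eta H^2$ for all $H\ge H_0$ and $4H\le|a|\le H^{1+\delta}$. This proves the Proposition, and with it Theorem 2 and Corollary 3. $\blacksquare$
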